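\title{Hat guessing with as many colors as neighbors:\\ the degree sequence can be losing}

\begin{abstract}
In the hat guessing game on a graph, every vertex receives a hat from its own set of colors, sees the hats of its neighbors, and guesses its own color; the vertices win if at least one guess is correct. We disprove the conjecture that they always win when the number of colors at each vertex equals its degree: the degree sequence of $K_{13,3000}$ is losing. More precisely, for every $C>1/\log\frac{e}{e-1}\approx 2.18$ and all large $m$, the degree sequence of $K_{m,n}$ is losing when $Cm\le n\le m^m/(m+1)!$, while for $m\ge 3$ it is winning when $n\ge 8m^3\cdot m^m/(m+1)!$. On $K_{m,m^3}$ with $m$ large, even $\lceil 4d/\log d\rceil$ colors at each vertex of degree $d$ are too many. The proofs reduce the game on $K_{m,n}$ to a covering problem for sets of points in a grid and then choose the points, or the strategy, at random.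
\end{abstract}

\section{The game and the results}\label{sec:intro}

Let $G$ be a finite simple graph with vertex set $V$ and without isolated vertices. Each vertex $v$ has a finite set $\Gamma_v$ of colors and is occupied by a player, a \emph{Bear}. An adversary, the \emph{Demon}, chooses a coloring $c=(c_v)_{v\in V}\in\prod_v\Gamma_v$ and puts a hat of color $c_v$ on the Bear at $v$. Each Bear sees exactly the hats at the adjacent vertices, and not his own. All Bears guess their own colors simultaneously, following a deterministic strategy that they agreed on beforehand and that the Demon knows. Formally, a \emph{strategy} is a family of functions $F_v\colon\prod_u\Gamma_u\to\Gamma_v$ such that $F_v(c)$ depends only on the coordinates $c_u$ with $u$ adjacent to $v$. It is \emph{winning} if for every coloring $c$ there is a vertex $v$ with $F_v(c)=c_v$; a coloring for which all guesses are wrong \emph{defeats} the strategy.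

A sequence $(a_v)_{v\in V}$ of positive integers is \emph{winning} for $G$ if the Bears have a winning strategy for all color sets with $|\Gamma_v|=a_v$, and \emph{losing} otherwise. Colors can be renamed, so we always take $\Gamma_v=[a_v]$, where $[k]=\{1,\dots,k\}$. We write $d_v$ for the degree of $v$; it is positive because $v$ is not isolated. The following conjecture is posed in \cite{BDFGM}.

\begin{quote}
\textbf{Conjecture.} For every graph $G$ as above, the degree sequence $(d_v)_{v\in V}$ is winning for $G$.
\end{quote}

\subsection*{Why one would believe it}

The conjecture says that a Bear who sees more hats can afford proportionally more colors. To test it, note first that additional colors only help the Demon.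

\begin{lemma}[Monotonicity]\label{lem:mono}
If $(a_v)$ is losing for $G$ and $a'_v\ge a_v$ for all $v$, then $(a'_v)$ is losing for $G$.
\end{lemma}

\begin{proof}
Let $(F'_v)$ be a strategy for the color sets $[a'_v]$. For $c\in\prod_u[a_u]$ put $F_v(c)=F'_v(c)$ if $F'_v(c)\in[a_v]$, and $F_v(c)=1$ otherwise. This is a strategy for the color sets $[a_v]$, so some $c\in\prod_u[a_u]$ defeats it. The same $c$ defeats $(F'_v)$: for each $v$, either $F'_v(c)=F_v(c)\ne c_v$, or $F'_v(c)\notin[a_v]$ while $c_v\in[a_v]$.
\end{proof}

On the complete graph $K_k$ the Bears win with $k$ colors each, one more than the degree. Take the colors to be the residues modulo $k$, and let the $i$-th Bear guess the color that would make the sum of all $k$ colors congruent to $i$; the Bear whose index equals the true sum is right. By Lemma~\ref{lem:mono} they also win with fewer colors. Hence the degree sequence of $G$ is winning whenever $G$ contains a clique on $k$ vertices, each of degree at most $k$ in $G$: the Bears of the clique ignore all other hats. This covers complete graphs, all graphs with a vertex of degree $1$ (take $k=1$), and all cycles (take $k=2$).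

The most direct argument for the Demon, counting, never contradicts the conjecture. If the coloring is uniformly random, then $c_v$ is independent of the hats that the Bear at $v$ sees, so he is right with probability exactly $1/a_v$, whatever the strategy. The expected number of correct guesses is $\sum_v 1/a_v$, and the sequence is losing if this sum is less than $1$. For the degree sequence the sum is at least $|V|/(|V|-1)>1$. A counterexample must therefore be a graph on which every strategy wastes its correct guesses by making many of them on the same colorings.

\subsection*{Results}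

Complete bipartite graphs turn out to be such graphs. Throughout, $\log$ is the natural logarithm, $K_{m,n}$ has $m$ \emph{left} vertices of degree $n$ and $n$ \emph{right} vertices of degree $m$, and
\[
N_m=\frac{m^m}{(m+1)!}.
\]

\begin{theorem}\label{thm:counter}
If
\begin{equation}\label{eq:hyp}
\frac{n\,(m+1)!}{2m^m}+\frac{m^2(m+1)}{2n}<1,
\end{equation}
then the degree sequence of $K_{m,n}$ is losing. Inequality \eqref{eq:hyp} holds for $(m,n)=(13,3000)$. It also holds for every $m\ge 13$ and every integer $n$ with $m^2(m+1)<n\le N_m$, and such $n$ exist for every $m\ge 13$.
\end{theorem}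

So the conjecture is false. On $K_{13,3000}$ every strategy makes $\frac{3000}{13}+\frac{13}{3000}>230$ correct guesses on an average coloring, and yet some coloring defeats it. The next theorem extends the losing range down to linear $n$ and shows that its upper end is correct up to a polynomial factor.

\begin{theorem}\label{thm:range}
Let $c^*=1/\log\frac{e}{e-1}\approx 2.18$.
\begin{enumerate}
\item[(a)] For every $C>c^*$ there is $m_0$ such that for all $m\ge m_0$ and all integers $n$ with $Cm\le n\le N_m$, the degree sequence of $K_{m,n}$ is losing.
\item[(b)] For every $m\ge 3$ and every integer $n\ge 8m^3N_m$, the degree sequence of $K_{m,n}$ is winning.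
\end{enumerate}
Both $N_m$ and $8m^3N_m$ are of the form $e^{m+O(\log m)}$, so the losing range ends and the winning range begins at $n=e^{m+O(\log m)}$.
\end{theorem}

Finally, the conjecture cannot be repaired by a constant factor.

\begin{theorem}\label{thm:log}
For all sufficiently large $m$, the sequence $\bigl(\lceil 4d_v/\log d_v\rceil\bigr)_v$ is losing for $K_{m,m^3}$. In particular, for every $\varepsilon>0$ there is a graph for which $\bigl(\lceil\varepsilon d_v\rceil\bigr)_v$ is losing.
\end{theorem}

Section~\ref{sec:reduction} restates the game on $K_{m,n}$ as a covering problem and solves the smallest cases by hand. Section~\ref{sec:few} proves Theorems~\ref{thm:counter} and~\ref{thm:range}(b) from one exact probability. Section~\ref{sec:many} derives a more flexible criterion for losing, and Section~\ref{sec:apply} deduces Theorems~\ref{thm:range}(a) and~\ref{thm:log} from it. All existence proofs have the same form: we bound the probability of a union of bad events by the sum of their probabilities (the union bound), and if this sum is less than $1$, some outcome avoids all bad events.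

\section{The game on $K_{m,n}$ as a covering problem}\label{sec:reduction}

Write $(m,n;a,b)$ for the game on $K_{m,n}$ with $a$ colors at every left vertex and $b$ colors at every right vertex. The degree sequence of $K_{m,n}$ is the game $(m,n;n,m)$. A coloring is a pair $(x,c)$ with $x\in[a]^m$ and $c\in[b]^n$. Since the graph is complete bipartite, every right Bear sees all of $x$ and every left Bear sees all of $c$. A strategy thus consists of arbitrary functions $f_1,\dots,f_n\colon[a]^m\to[b]$, the guesses on the right, and one arbitrary function $g\colon[b]^n\to[a]^m$, whose $i$-th coordinate is the guess of the $i$-th left Bear.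

Say that two points of the grid $[a]^m$ \emph{meet} if they agree in at least one coordinate. Then $(x,c)$ defeats the strategy exactly when $f_r(x)\ne c_r$ for all $r$ and $g(c)$ does not meet $x$. Once $c$ is fixed, the left Bears must deal with all $x$ on which the right Bears fail, and they can name only one point. This suggests the following definition. A set $T\subseteq[a]^m$ is \emph{guessable} if some point $\gamma\in[a]^m$ meets every point of $T$, and \emph{unguessable} otherwise. For $m=2$, a set of cells of an $a\times a$ board is guessable if it lies in the union of one row and one column.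

\begin{lemma}[Reduction]\label{lem:reduction}
The game $(m,n;a,b)$ is winning if and only if there are functions $f_1,\dots,f_n\colon[a]^m\to[b]$ such that for every unguessable set $T\subseteq[a]^m$ there is an $r$ with $f_r(T)=[b]$.
\end{lemma}

\begin{proof}
Suppose that such functions exist. For $c\in[b]^n$ let $S(c)=\{x: f_r(x)\ne c_r\text{ for all }r\}$. Since $c_r\notin f_r(S(c))$, no $f_r$ maps $S(c)$ onto $[b]$, so $S(c)$ is guessable; let $g(c)$ be a point that meets all points of $S(c)$. For a coloring $(x,c)$, either $x\notin S(c)$ and a right Bear is correct, or $x\in S(c)$, the point $g(c)$ meets $x$, and a left Bear is correct.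

Conversely, let $(f_1,\dots,f_n,g)$ be a strategy, and suppose that some unguessable $T$ has $f_r(T)\ne[b]$ for all $r$. Choose $c_r\in[b]\setminus f_r(T)$ for each $r$, and let $c=(c_r)_r$. Since $T$ is unguessable, $g(c)$ does not meet some $x\in T$. Then $(x,c)$ defeats the strategy.
\end{proof}

In words, the Demon first commits to a set $T$ of candidates for the left coloring, then chooses right colors that make the right Bears wrong for \emph{every} candidate, and only at the end picks the candidate that the left Bears miss. He needs $T$ large enough to be unguessable and small enough that no $f_r$ takes all $b$ values on it. The smallest possible size is $m+1$.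

\begin{lemma}\label{lem:small}
\begin{enumerate}
\item[(i)] Every subset of $[a]^m$ with at most $m$ points is guessable.
\item[(ii)] If no two of the points $x^0,x^1,\dots,x^m\in[a]^m$ meet, then $\{x^0,\dots,x^m\}$ is unguessable.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For a set $\{y^1,\dots,y^k\}$ with $k\le m$, take any $\gamma$ with $\gamma_i=y^i_i$ for $i\le k$.
(ii) In each coordinate $i$ the values $x^0_i,\dots,x^m_i$ are distinct, so $\gamma_i=x^j_i$ for at most one $j$. Hence $\gamma$ meets at most $m$ of the $m+1$ points.
\end{proof}

\begin{example}[Two extra colors]\label{ex:two}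
The game $(m,n;m+1,m+2)$ is losing for every $n$. The diagonal set $T=\{(j,\dots,j): j\in[m+1]\}$ is unguessable by Lemma~\ref{lem:small}(ii), and no function maps $m+1$ points onto $m+2$ colors. By Lemma~\ref{lem:mono}, the sequence $(d_v+2)_v$ is losing for $K_{m,n}$ whenever $n\ge m-1$.
\end{example}

For the degree sequence we have $b=m$, so a function can map $m+1$ points onto $[b]$, and $T$ must be chosen according to the strategy. The first case is $m=b=2$.

\begin{example}[$m=b=2$]\label{ex:m2}
Consider the path $K_{2,1}$ with $5$ colors at both ends and $2$ colors in the middle. Among the five colorings $(j,j)$ of the ends there are three, with $j\in\{j_0,j_1,j_2\}$, on which the middle Bear makes the same guess. The Demon gives him the other color. The two end Bears see that color and guess $\gamma_1$ and $\gamma_2$; some $j\in\{j_0,j_1,j_2\}$ differs from both, and the Demon colors both ends $j$. All three Bears are wrong.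

For general $n$, a function into $[2]$ that is not onto on $T$ is constant on $T$, so the Demon needs an unguessable set inside one fiber of the map $f=(f_1,\dots,f_n)\colon[a]^2\to[2]^n$. If $a>2^{n+1}$, three diagonal points lie in one fiber, and $(2,n;a,2)$ is losing. If $a^2\le 2^{n+1}$, the Bears can choose $f$ with all fibers of size at most $2$; subsets of fibers are then guessable by Lemma~\ref{lem:small}(i), and the game is winning. Now $n^2\le 2^{n+1}$ for all $n\ge1$ (it holds for $n\le 3$, and $(n+1)^2\le 2n^2$ for $n\ge3$), so the degree sequence of $K_{2,n}$ is always winning.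
\end{example}

The pigeonhole argument of Example~\ref{ex:m2} needs exponentially many colors on the left, while the degree sequence offers only $n$. What changes for large $m$ is that ``not onto'' becomes a much weaker requirement than ``constant'': as we compute next, $m+1$ random points are mapped onto $[m]$ with exponentially small probability, by any function at all.

\section{Sets of $m+1$ points}\label{sec:few}

\begin{lemma}\label{lem:q}
Let $p=(p_1,\dots,p_m)$ be a probability distribution on $[m]$. The probability that $m+1$ independent samples from $p$ take all $m$ values is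
\[
\frac{(m+1)!}{2}\,\prod_{l=1}^m p_l\ \le\ q_m:=\frac{(m+1)!}{2m^m}=\frac1{2N_m},
\]
with equality when $p$ is uniform.
\end{lemma}

\begin{proof}
A sequence of length $m+1$ takes all $m$ values if and only if one value $k$ occurs twice and every other value occurs once. For fixed $k$ there are $\binom{m+1}{2}(m-1)!=\frac{(m+1)!}{2}$ such sequences, each of probability $p_k\prod_l p_l$. Summing over $k$ and using $\sum_k p_k=1$ gives the formula. The inequality of arithmetic and geometric means gives $\prod_l p_l\le\bigl(\frac1m\sum_l p_l\bigr)^m=m^{-m}$, with equality for uniform $p$.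
\end{proof}

\subsection*{The Demon chooses random points}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Fix functions $f_1,\dots,f_n\colon[n]^m\to[m]$. By Lemma~\ref{lem:reduction} it suffices to find an unguessable set on which no $f_r$ is onto $[m]$. Let $X^0,\dots,X^m$ be independent uniform points of $[n]^m$ and let $T=\{X^0,\dots,X^m\}$. Two things can go wrong.

\emph{Two of the points may meet.} For a coordinate $i$ and indices $j<k$ we have $\Pr(X^j_i=X^k_i)=1/n$. There are $m$ coordinates and $\binom{m+1}2$ pairs, so two points meet with probability at most $m\binom{m+1}{2}\frac1n=\frac{m^2(m+1)}{2n}$.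

\emph{Some $f_r$ may be onto.} Fix $r$. Because the points $X^j$ are independent and identically distributed, so are the values $f_r(X^0),\dots,f_r(X^m)$; their common distribution depends on the strategy, but Lemma~\ref{lem:q} bounds $\Pr(f_r(T)=[m])$ by $q_m$ for every distribution. So some $f_r$ is onto with probability at most $nq_m=\frac{n(m+1)!}{2m^m}$.

By \eqref{eq:hyp} there is an outcome in which neither event occurs. Then $T$ is unguessable by Lemma~\ref{lem:small}(ii), and no $f_r$ maps it onto $[m]$. This proves the first statement.

Put $L_m=m^2(m+1)$, so that \eqref{eq:hyp} reads $\frac{n}{2N_m}+\frac{L_m}{2n}<1$. From $13^{13}=302875106592253$ and $14!=87178291200$ we get $3474<N_{13}<3475$, and $L_{13}=169\cdot 14=2366$. For $n=3000$ the two terms are less than $\frac{3000}{6948}<0.44$ and equal to $\frac{2366}{6000}<0.40$, so their sum is less than $1$.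

If $L_m<n\le N_m$, the first term is at most $\frac12$ and the second is less than $\frac12$. It remains to show that $N_m>L_m+1$ for all $m\ge13$, for then the integer $n=L_m+1$ lies in the range. This holds for $m=13$. For $m\ge13$, Bernoulli's inequality $(1+\frac1m)^m\ge2$ gives
\[
\frac{N_{m+1}}{N_m}=\Bigl(1+\frac1m\Bigr)^m\frac{m+1}{m+2}\ge 2\cdot\frac{14}{15}>1.8,
\qquad
\frac{L_{m+1}}{L_m}=\Bigl(1+\frac1m\Bigr)\Bigl(1+\frac2m\Bigr)\le\frac{14\cdot15}{169}<1.25 .
\]
So $N_m>L_m+1$ implies $N_{m+1}>1.8L_m+1.8>L_{m+1}+1$.
\end{proof}

\begin{remark}
The product of the two terms in \eqref{eq:hyp} is $L_m/(4N_m)$, so their sum is at least $\sqrt{L_m/N_m}$, and \eqref{eq:hyp} requires $N_m>L_m$. At $m=12$ this fails, since $N_{12}=\frac{8916100448256}{6227020800}<1432$ and $L_{12}=1872$. This is a limit of the argument and says nothing about the game on $K_{12,n}$.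
\end{remark}

\subsection*{The Bears choose random functions}

When $nq_m$ is large, the same probability works for the Bears: a random choice of the $f_r$ makes it very unlikely that a given set of $m+1$ points escapes all $n$ functions. The difficulty is that the Bears must catch all such sets at once. There are up to $n^{m(m+1)}$ of them, so $nq_m$ has to exceed $m(m+1)\log n$, which is of order $m^3$ when $n=e^{m+O(\log m)}$. This is the source of the factor $8m^3$.

\begin{proof}[Proof of Theorem~\ref{thm:range}(b)]
Choose all values $f_r(x)$, for $r\in[n]$ and $x\in[n]^m$, independently and uniformly from $[m]$. Let $T\subseteq[n]^m$ have exactly $m+1$ points. For each $r$ we have $\Pr(f_r(T)=[m])=q_m$ by the equality case of Lemma~\ref{lem:q}, and these events are independent for different $r$. Hence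
\[
\Pr\bigl(f_r(T)\ne[m]\text{ for all }r\bigr)=(1-q_m)^n\le e^{-q_mn}.
\]
The number of sets $T$ is $\binom{n^m}{m+1}\le n^{m(m+1)}/(m+1)!<n^{m(m+1)}$. Therefore, if
\begin{equation}\label{eq:star}
q_mn\ge m(m+1)\log n,
\end{equation}
we can fix $f_1,\dots,f_n$ such that every set of $m+1$ points is mapped onto $[m]$ by some $f_r$. By Lemma~\ref{lem:small}(i) an unguessable set contains $m+1$ points, so it too is mapped onto $[m]$ by some $f_r$, and the game is winning by Lemma~\ref{lem:reduction}.

We verify \eqref{eq:star} for $m\ge3$ and $n=KN_m$ with $K\ge 8m^3$. Here $q_mn=K/2$. Since $m^m/m!$ is one term of the series for $e^m$, we have $N_m\le e^m$ and $\log n\le m+\log K$. So it suffices to show that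
\[
h(K)=\frac K2-m(m+1)(m+\log K)\ge0 .
\]
The derivative $h'(K)=\frac12-\frac{m(m+1)}K$ is nonnegative for $K\ge 2m(m+1)$, and $8m^3\ge 2m(m+1)$, so it suffices to treat $K=8m^3=(2m)^3$. After division by $m^3$, the inequality $h(8m^3)\ge0$ reads
\[
4\ge\Bigl(1+\frac1m\Bigr)\Bigl(1+\frac{3\log(2m)}m\Bigr).
\]
Both factors on the right decrease for $m\ge3$, because $(\log y)/y$ decreases for $y\ge e$. At $m=3$ the right side is $\frac43(1+\log6)<\frac43\cdot3=4$, as $6<e^2$.
\end{proof}

The last sentence of Theorem~\ref{thm:range} follows from Stirling's bounds $\sqrt{2\pi m}\,(m/e)^m\le m!\le e\sqrt m\,(m/e)^m$, which give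
\[
\frac{e^{m}}{e\sqrt m\,(m+1)}\le N_m\le\frac{e^m}{\sqrt{2\pi m}\,(m+1)} .
\]

\section{Many random points}\label{sec:many}

The proof of Theorem~\ref{thm:counter} needs $n$ of order at least $m^3$, because otherwise the bound on the probability that two of $m+1$ random points meet exceeds $1$. For smaller $n$ the Demon takes $t>m+1$ random points and no longer asks that they be pairwise non-meeting; he asks directly that no point $\gamma$ meet all of them. The price is paid on the right side, where $t$ samples cover $b$ colors more easily. We need the analogue of Lemma~\ref{lem:q} for arbitrary $t$ and $b$: first that the uniform distribution is still the worst case, then a usable bound for it.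

Let $\sigma(t,b)$ be the probability that $t$ independent uniform samples from $[b]$ take all $b$ values. Each value is missed with probability $(1-\frac1b)^t$, so the expected number of missed values is $\lambda=b(1-\frac1b)^t$. This is the coupon collector's problem; $\lambda$ is about $be^{-t/b}$, which is large for $t$ well below $b\log b$. Part (ii) of the next lemma says that the probability of missing nothing is at most $e^{-\lambda}$, as it would be if the values were missed independently.

\begin{lemma}\label{lem:cover}
\begin{enumerate}
\item[(i)] For every probability distribution $p$ on $[b]$, the probability that $t$ independent samples from $p$ take all $b$ values is at most $\sigma(t,b)$.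
\item[(ii)] For $b\ge2$,
\[
\sigma(t,b)\le\exp\Bigl(-b\Bigl(1-\frac1b\Bigr)^t\Bigr)\le\exp\bigl(-b\,e^{-t/b-t/b^2}\bigr).
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $\Phi(p)$ be the probability in question. It is a polynomial in $p_1,\dots,p_b$, hence continuous on the compact simplex of distributions, and its set of maximizers is nonempty and compact. We show that averaging two coordinates of $p$ never decreases $\Phi$. To conclude from this without an infinite process, choose a maximizer $p$ with $\sum_kp_k^2$ as small as possible.

Suppose that $p$ is not uniform, and rename the values so that $p_1\ne p_2$. Put $s=p_1+p_2>0$ and $\theta=p_1/s$. Generate the samples in two stages. First draw $t$ independent symbols, each equal to $*$ with probability $s$ and to $l\in\{3,\dots,b\}$ with probability $p_l$. Then replace each $*$ independently by $1$ with probability $\theta$ and by $2$ with probability $1-\theta$. Let $w_k$ be the probability that the first stage produces exactly $k$ stars and all of the values $3,\dots,b$; it does not depend on $\theta$. Given $k\ge1$ stars, both $1$ and $2$ appear unless all stars become $1$ or all become $2$; with no star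 they do not appear. So
\[
\Phi(p)=\sum_{k\ge1}w_k\bigl(1-\theta^k-(1-\theta)^k\bigr).
\]
By convexity of $y\mapsto y^k$ on $[0,1]$ we have $\theta^k+(1-\theta)^k\ge2\cdot2^{-k}$, with equality at $\theta=\frac12$. Hence the distribution $p'$ obtained by replacing $p_1,p_2$ with $\frac s2,\frac s2$ satisfies $\Phi(p')\ge\Phi(p)$ and is again a maximizer, while its sum of squares is smaller by $\frac12(p_1-p_2)^2>0$. This contradicts the choice of $p$, so $p$ is uniform.

(ii) Let $Y_1,\dots,Y_t$ be the uniform samples and let $H_j$ be the event that the value $j$ appears. Fix $j\ge2$ and put $A=H_1\cap\dots\cap H_{j-1}$. We claim that $\Pr(A\cap H_j)\le\Pr(A)\Pr(H_j)$. The reason is that samples not spent on $j$ are available for the other values, and a coupling makes this precise. Let $Z_1,\dots,Z_t$ be uniform on $[b]\setminus\{j\}$, independent of each other and of the $Y_i$. Put $Y_i'=Y_i$ if $Y_i\ne j$ and $Y'_i=Z_i$ otherwise. For $l\ne j$ we have $\Pr(Y'_i=l)=\frac1b+\frac1b\cdot\frac1{b-1}=\frac1{b-1}$, so the $Y'_i$ are independent and uniform on $[b]\setminus\{j\}$. This is also the conditional distribution of $(Y_1,\dots,Y_t)$ given the complement $H_j^c$, an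 event of positive probability since $b\ge2$. Every value other than $j$ that appears among the $Y_i$ appears among the $Y_i'$. Therefore
\[
\Pr(A\mid H_j^c)=\Pr\bigl(1,\dots,j-1\text{ appear among the }Y'_i\bigr)\ge\Pr(A),
\]
and $\Pr(A\cap H_j)=\Pr(A)-\Pr(A\cap H_j^c)\le\Pr(A)\bigl(1-\Pr(H_j^c)\bigr)$, which is the claim. By induction on $j$ and the inequality $1-y\le e^{-y}$,
\[
\sigma(t,b)\le\prod_{j=1}^b\Pr(H_j)=\Bigl(1-\Bigl(1-\frac1b\Bigr)^t\Bigr)^b\le\exp\Bigl(-b\Bigl(1-\frac1b\Bigr)^t\Bigr).
\]
For the second inequality in (ii), the function $\log(1-y)+y+y^2$ vanishes at $0$ and has derivative $\frac{y(1-2y)}{1-y}\ge0$ on $[0,\frac12]$. Taking $y=\frac1b$ gives $1-\frac1b\ge e^{-1/b-1/b^2}$.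
\end{proof}

\begin{lemma}[Criterion for losing]\label{lem:crit}
Let $\rho=1-(1-\frac1a)^m$; then $\rho\le m/a$. If there is a positive integer $t$ with
\[
n\,\sigma(t,b)+a^m\rho^{\,t}<1,
\]
then the game $(m,n;a,b)$ is losing.
\end{lemma}

\begin{proof}
For fixed $\gamma\in[a]^m$, a uniform point of $[a]^m$ has independent coordinates, each agreeing with $\gamma$ with probability $1/a$. So it meets $\gamma$ with probability exactly $\rho$, and the union bound over the coordinates gives $\rho\le m/a$.

Fix $f_1,\dots,f_n\colon[a]^m\to[b]$, let $X^1,\dots,X^t$ be independent uniform points of $[a]^m$, and let $T=\{X^1,\dots,X^t\}$. A fixed $\gamma$ meets all $t$ points with probability $\rho^t$, so $T$ is guessable with probability at most $a^m\rho^t$. For each $r$ the values $f_r(X^1),\dots,f_r(X^t)$ are independent samples from one distribution on $[b]$, so by Lemma~\ref{lem:cover}(i) some $f_r$ maps $T$ onto $[b]$ with probability at most $n\sigma(t,b)$. Hence for some outcome $T$ is unguessable and no $f_r$ maps it onto $[b]$, and Lemma~\ref{lem:reduction} applies.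
\end{proof}

\section{The linear range and the logarithmic factor}\label{sec:apply}

In Lemma~\ref{lem:crit} the second term is small once $t$ exceeds $m\log a/\log(1/\rho)$, and the first term is small as long as $t$ stays well below $b\log b$. The criterion succeeds when there is room between these two values. Both remaining proofs consist of choosing $t$ just above the first value and checking that the expected number $\lambda$ of missed colors is essentially a positive power of $m$, so that $e^{-\lambda}$ beats a polynomial number of right vertices.

\subsection*{Degree sequences with $n\ge Cm$}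

For $a=n=Cm$ and $b=m$, the probability $\rho$ tends to $1-e^{-1/C}$, and the two values of $t$ are approximately $m\log m/\log(1/\rho)$ and $m\log m$. There is room when $\log(1/\rho)>1$, that is, when $1-e^{-1/C}<1/e$, and this is the condition $C>c^*$.

Lemma~\ref{lem:cover}(ii) is too weak to reach the upper end $N_m$: for $b=m$ and $t\ge m$ we have $(1-\frac1m)^t\le\frac1e$, so its bound is never below $e^{-m/e}$, whereas $q_m=e^{-m+O(\log m)}$. We therefore use the criterion only for polynomial $n$ and let Theorem~\ref{thm:counter} take over from there.

\begin{proof}[Proof of Theorem~\ref{thm:range}(a)]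
Let $C>c^*$. For $m\ge13$ and $m^2(m+1)<n\le N_m$ the claim is Theorem~\ref{thm:counter}. Since $m^2(m+1)\le m^4$ for $m\ge2$, it remains to treat $Cm\le n\le m^4$ for large $m$. We apply Lemma~\ref{lem:crit} with $a=n$ and $b=m$.

The hypothesis $C>c^*$ means $\frac1C<\log\frac e{e-1}$, that is, $1-e^{-1/C}<\frac1e$. Choose $\eta>0$, depending only on $C$, with $1-e^{-1/C}<e^{-(1+\eta)}$. For $n\ge Cm$,
\[
\rho=1-\Bigl(1-\frac1n\Bigr)^m\le1-\Bigl(1-\frac1{Cm}\Bigr)^m\longrightarrow1-e^{-1/C}\qquad(m\to\infty),
\]
so there is $m_1$, depending only on $C$, such that
\begin{equation}\label{eq:rho1}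
\log\frac1\rho\ge1+\eta\qquad\text{for all }m\ge m_1\text{ and }n\ge Cm .
\end{equation}
This bound alone would lose too much when $n$ is a higher power of $m$, since $\log n$ grows. The growth is compensated by the bound $\rho\le m/n$ of Lemma~\ref{lem:crit}, that is,
\begin{equation}\label{eq:rho2}
\log\frac1\rho\ge\log\frac nm .
\end{equation}
Let $m\ge\max(m_1,4)$ and
\[
t=\left\lceil\frac{m\log n+\log m}{\log(1/\rho)}\right\rceil,\qquad\text{so that}\qquad n^m\rho^{\,t}\le\frac1m .
\]
Write the numerator as $m\log m+m\log\frac nm+\log m$, and use \eqref{eq:rho1} for the first and third terms and \eqref{eq:rho2} for the second: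
\[
t\le\frac{m\log m}{1+\eta}+m+\log m+1 .
\]
Since $\log m+1\le m$, this gives $\frac tm\le\frac{\log m}{1+\eta}+2$, and then $\frac t{m^2}\le\frac{\log m+2}m\le1$ because $m\ge4$. Consequently
\[
m\,e^{-t/m-t/m^2}\ge m\cdot m^{-1/(1+\eta)}e^{-3}=e^{-3}m^{\eta/(1+\eta)},
\]
and Lemma~\ref{lem:cover}(ii) together with $n\le m^4$ yields
\[
n\,\sigma(t,m)+n^m\rho^{\,t}\le m^4\exp\bigl(-e^{-3}m^{\eta/(1+\eta)}\bigr)+\frac1m .
\]
The right side does not depend on $n$, and it tends to $0$ because $\eta>0$ makes $m^{\eta/(1+\eta)}$ grow faster than $\log m$. So it is less than $1$ for all $m\ge m_2(C)$, and $m_0=\max(13,m_1,m_2)$ works.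
\end{proof}

\subsection*{Dividing the degrees by their logarithms}

On $K_{m,m^3}$ the left vertices have far more colors than the argument needs. With only $a=m^2$ colors on the left, about $2m$ random points are already unguessable. The Demon can then afford any $b$ with $b\log b$ well above $2m$, and $b\approx4m/\log m$, for which $b\log b\approx 4m$, is such a value.

\begin{proof}[Proof of Theorem~\ref{thm:log}]
Let $m\ge2$ and $n=m^3$. A left vertex has degree $m^3$ and receives $\lceil 4m^3/(3\log m)\rceil\ge m^2$ colors, since $4m\ge3\log m$. A right vertex has degree $m$ and receives $b=\lceil4m/\log m\rceil\ge 2$ colors. By Lemma~\ref{lem:mono} it suffices to show that $(m,m^3;a,b)$ with $a=m^2$ is losing for large $m$.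

Apply Lemma~\ref{lem:crit} with $t=2m+1$. Since $\rho\le m/a=1/m$, we get $a^m\rho^{\,t}\le m^{2m}\,m^{-(2m+1)}=\frac1m$. From $b\ge4m/\log m$ we obtain
\[
\frac tb\le\frac{(2m+1)\log m}{4m}=\frac{\log m}2+\frac{\log m}{4m}\le\frac{\log m}2+1,
\qquad
\frac t{b^2}\le\Bigl(\frac{\log m}2+1\Bigr)\frac{\log m}{4m},
\]
and the last quantity tends to $0$, so it is at most $1$ for large $m$. Then
\[
b\,e^{-t/b-t/b^2}\ge\frac{4m}{\log m}\,m^{-1/2}e^{-2}=\frac{4e^{-2}\sqrt m}{\log m},
\]
and by Lemma~\ref{lem:cover}(ii)
\[
n\,\sigma(t,b)+a^m\rho^{\,t}\le m^3\exp\Bigl(-\frac{4e^{-2}\sqrt m}{\log m}\Bigr)+\frac1m\longrightarrow0,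
\]
because $\sqrt m/\log m$ grows faster than $\log m$. So the game is losing for all large $m$.

For the last claim let $\varepsilon>0$, and take $m$ large with $\log m\ge4/\varepsilon$. All degrees of $K_{m,m^3}$ are at least $m$, so $\varepsilon d_v\ge4d_v/\log d_v$ for every $v$, and Lemma~\ref{lem:mono} shows that $(\lceil\varepsilon d_v\rceil)_v$ is losing.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BDFGM}
Bart{\l}omiej Bosek, Andrzej Dudek, Micha{\l} Farnik, Jaros{\l}aw Grytczuk, Przemys{\l}aw Mazur,
\emph{Hat chromatic number of graphs},
arXiv:1905.04108 (2019).

\end{thebibliography}
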